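\title{Every graph is $O(\sqrt{n\log n})$ edge edits away from a reconstructible graph}

\begin{abstract}
A graph is reconstructible if it is determined up to isomorphism by the multiset of its unlabeled vertex-deleted subgraphs. We show that every graph on $n$ vertices can be made reconstructible by adding or removing at most $(2\sqrt6+o(1))\sqrt{n\log_2 n}$ edges. The edits make a few vertices recognizable by their degrees, make more vertices recognizable by their adjacency to the first ones, and make the neighborhood of one vertex a function of adjacency to the recognizable vertices; an entropy argument finds a vertex for which the last step is cheap. A second bound, in terms of the least number of vertices that distinguish two vertices, is $O(\log^2 n)$ for graphs with twins and for graphs that are far from having twins.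
\end{abstract}

\section{Introduction}\label{sec:intro}

All graphs are finite and simple. Let $G$ be a graph on $n\ge3$ vertices. For a vertex $x$, the \emph{card} $G-x$ is the subgraph induced on the other $n-1$ vertices, taken up to isomorphism, and the \emph{deck} of $G$ is the multiset of its $n$ cards. The graph $G$ is \emph{reconstructible} if every graph with the same deck is isomorphic to $G$. The Reconstruction Conjecture of Kelly and Ulam asserts that every graph on at least three vertices is reconstructible.

To \emph{switch} a pair of vertices is to add the edge between them if it is absent and to remove it if it is present. Let $\operatorname{d\mathfrak R}(G)$ be the least number of pairs that must be switched to turn $G$ into a reconstructible graph. Thus $\operatorname{d\mathfrak R}(G)=0$ exactly when $G$ is reconstructible, and an upper bound on $\operatorname{d\mathfrak R}$ that holds for all graphs is an approximate form of the conjecture. A graph with an isolated vertex is reconstructible, and so is a graph with a vertex adjacent to all others (Lemma~\ref{lem:degrees}). Isolating a vertex gives $\operatorname{d\mathfrak R}(G)\le n-1$,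 and taking the cheaper of the two operations at a vertex $x$ gives $\operatorname{d\mathfrak R}(G)\le\min(\deg x,\,n-1-\deg x)\le(n-1)/2$. When all degrees are close to $n/2$, these operations cost about $n/2$. The problem, which comes from Asilis, Chen, Hansen and Teng \cite{ACHT}, is to decide whether a sublinear bound holds, that is, whether
\[
\max_{|V(G)|=n}\operatorname{d\mathfrak R}(G)=o(n)\qquad\text{as }n\to\infty .
\]

One expects the answer yes, since the maximum is $0$ if the conjecture is true, and a single graph with $\operatorname{d\mathfrak R}(G)>0$ would refute the conjecture. The difficulty is to prove a bound for an arbitrary graph with so small a budget: $o(n)$ switches touch only $o(n)$ vertices, and do not suffice to rewrite at will the neighborhood of even one vertex. We prove that the answer is yes. Throughout, $\log$ is the logarithm to base $2$ and $\ln$ is the natural logarithm.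

\begin{theorem}\label{thm:main}
As $n\to\infty$,
\[
\max_{|V(G)|=n}\operatorname{d\mathfrak R}(G)\le\bigl(2\sqrt6+o(1)\bigr)\sqrt{n\log n}=o(n).
\]
\end{theorem}

We write $N(x)$ for the neighborhood of $x$, $x\sim y$ for adjacency and $\triangle$ for symmetric difference. A vertex $z\notin\{x,y\}$ \emph{distinguishes} $x$ and $y$ if it is adjacent to exactly one of them. Let
\[
D(G)=\min_{x\ne y}\bigl|(N(x)\triangle N(y))\setminus\{x,y\}\bigr|
\]
be the least number of vertices that distinguish two vertices of $G$. Two vertices that no vertex distinguishes are \emph{twins}, so $D(G)=0$ exactly when $G$ has two twins. The second result improves the bound when $D(G)$ is small and when it is large.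

\begin{theorem}\label{thm:twins}
There is an absolute constant $C$ such that every graph $G$ on $n\ge3$ vertices, with $D=D(G)$, satisfies
\[
\textup{(a)}\quad \operatorname{d\mathfrak R}(G)\le D+C\log^2n,
\qquad\qquad
\textup{(b)}\quad \operatorname{d\mathfrak R}(G)\le C\,\frac nD\log^2n\quad\text{if }D\ge1 .
\]
In particular, $\operatorname{d\mathfrak R}(G)=O(\log^2n)$ if $G$ has two twins, and $\operatorname{d\mathfrak R}(G)=O_\delta(\log^2n)$ if $D(G)\ge\delta n$.
\end{theorem}

We do not claim that these bounds are sharp.

The card $G-v$ shows all of $G$ except the neighborhood of $v$, so it is enough to make one neighborhood recoverable from the deck. An isolated vertex and a vertex adjacent to all others follow a rule that treats all other vertices alike; there are two such rules, and a typical vertex is far from both. We allow rules in which the adjacency of $v$ to $w$ depends on the adjacency of $w$ to a set of vertices that can be recognized in the cards. Section~\ref{sec:criterion} shows that such a rule can be read from the deck. Section~\ref{sec:editing} makes a set of $m$ vertices recognizable at a cost of order $m$. Section~\ref{sec:entropy}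 shows that one of any $m$ vertices is within $n\log n/(2m)$ switches of following such a rule, and balancing the two costs proves Theorem~\ref{thm:main}. Section~\ref{sec:twins} proves Theorem~\ref{thm:twins} with other choices of the recognizable set.

\section{Reading a neighborhood from the deck}\label{sec:criterion}

A graph $H$ has the same deck as $G$ exactly when there are a bijection $x\mapsto x^*$ from $V(G)$ to $V(H)$ and isomorphisms $\varphi_x\colon G-x\to H-x^*$, one for each vertex $x$. We fix such data whenever $H$ has the deck of $G$, and write $X^*=\{x^*:x\in X\}$. The isomorphisms $\varphi_x$ are unrelated to each other, and $\varphi_x(y)$ need not be $y^*$. To say that a vertex $y$ is recognizable in the card $G-x$ is to say that $\varphi_x(y)=y^*$ is forced.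

\subsection*{Two counting lemmas}

\begin{lemma}\label{lem:degrees}
Let $G$ be a graph on $n\ge3$ vertices. If $H$ has the same deck as $G$, then $\deg_Hx^*=\deg_Gx$ for every vertex $x$. If $G$ has a vertex of degree $0$ or $n-1$, then $G$ is reconstructible.
\end{lemma}

\begin{proof}
Let $e(\cdot)$ denote the number of edges. An edge survives in exactly $n-2$ cards, so $(n-2)e(G)=\sum_xe(G-x)=\sum_xe(H-x^*)=(n-2)e(H)$. Hence $e(G)=e(H)$, and $\deg_Gx=e(G)-e(G-x)=e(H)-e(H-x^*)=\deg_Hx^*$. If $\deg_Gx\in\{0,n-1\}$, then $x$ and $x^*$ are both isolated or both adjacent to all other vertices, so $\varphi_x$ extended by $x\mapsto x^*$ is an isomorphism from $G$ to $H$.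
\end{proof}

The same averaging recovers any classification of vertices into types that is visible in the cards.

\begin{lemma}\label{lem:types}
Let $x\mapsto x^*$ be a bijection between finite sets $X$ and $X^*$ with $|X|\ge2$, and let $t\colon X\to T$ and $t^*\colon X^*\to T$ be maps to a set $T$ of types. Suppose that for each $x\in X$ every type occurs equally often in $X\setminus\{x\}$ and in $X^*\setminus\{x^*\}$. Then $t^*(x^*)=t(x)$ for all $x\in X$; in particular, every type occurs equally often in $X$ and in $X^*$.
\end{lemma}

\begin{proof}
Let $\nu(\tau)$ and $\nu^*(\tau)$ be the numbers of elements of type $\tau$ in $X$ and in $X^*$, and let $[\,\cdot\,]$ be $1$ for a true statement and $0$ for a false one. The hypothesis reads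
\begin{equation}\label{eq:types}
\nu(\tau)-[t(x)=\tau]=\nu^*(\tau)-[t^*(x^*)=\tau]\qquad(x\in X,\ \tau\in T).
\end{equation}
Summing over $x$ gives $(|X|-1)\nu(\tau)=(|X|-1)\nu^*(\tau)$, so $\nu=\nu^*$ because $|X|\ge2$. Now \eqref{eq:types} with $\tau=t(x)$ gives $t^*(x^*)=t(x)$.
\end{proof}

\subsection*{An example on ten vertices}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.9,every node/.style={circle,draw,inner sep=1pt,minimum size=5.5mm}]
\foreach \i in {1,...,6} \node (w\i) at (1.2*\i,0) {$w_{\i}$};
\node (a1) at (4.2,1.9) {$a_1$};
\node (u) at (2.4,-2) {$u$};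
\node (v) at (6,-2) {$v$};
\node (a2) at (3.8,-2.5) {$a_2$};
\draw (w1)--(w2)--(w3)--(w4)--(w5)--(w6);
\foreach \i in {1,...,6} \draw (a1)--(w\i);
\foreach \i in {1,3,6} {\draw (u)--(w\i); \draw[dashed,thick] (v)--(w\i);}
\draw (u)--(a2);
\draw (a1) .. controls (-0.9,1.9) and (-0.9,-2) .. (u);
\end{tikzpicture}
\caption{A graph in which $a_1$ and $a_2$ are recognizable by their degrees $7$ and $1$, the vertices $u$ and $v$ are recognizable by their adjacency to $a_1$ and $a_2$, and the edges at $v$ (dashed) go to exactly those $w_i$ that are adjacent to $u$.}
\label{fig:example}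
\end{figure}

\begin{example}\label{ex:ten}
Let $G$ be the graph of Figure~\ref{fig:example}: a path $w_1w_2\cdots w_6$, a vertex $a_1$ adjacent to all $w_i$ and to $u$, a vertex $a_2$ adjacent to $u$ only, and edges from each of $u$ and $v$ to $w_1,w_3,w_6$. The degrees of $a_1,a_2,u,v$ are $7,1,5,3$, and those of $w_1,\dots,w_6$ are $4,3,5,3,3,4$. Let $H$ have the same deck; by Lemma~\ref{lem:degrees} it has the same degrees.

Deleting a vertex lowers each degree by at most one. So in the eight cards that contain $a_1$ and $a_2$, the vertex $a_1$ is the only one of degree at least $6$ and $a_2$ is the only one of degree at most $1$; the same holds for $a_1^*$ and $a_2^*$ in $H$. In each of these cards, count the other vertices that are adjacent to $a_1$ only, to both, and to neither (none is adjacent to $a_2$ only). The six cards $G-w_i$ show $(5,1,1)$, the card $G-u$ shows $(6,0,1)$, and the card $G-v$ shows $(6,1,0)$. The totals are $(42,7,7)$ and each of the eight vertices is counted seven times, so the counts in $H$ are $(6,1,1)$. Therefore $H$ has a unique vertex adjacent to both $a_1^*$ and $a_2^*$, which is $u^*$ since its deletion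 gives $(6,0,1)$, and a unique vertex adjacent to neither, which is $v^*$.

All four of $a_1,a_2,u,v$ are now recognizable in the six cards $G-w_i$. These cards show that $v^*$ is adjacent to none of $a_1^*,a_2^*,u^*$. Count the remaining vertices that are adjacent to both of $u,v$, to neither, and to exactly one: three cards show $(2,3,0)$ and three show $(3,2,0)$. Each $w_i^*$ appears in five of the six cards, so no $w_i^*$ is adjacent to exactly one of $u^*,v^*$. Thus $H$ arises from the card $H-v^*\cong G-v$ by adding a vertex joined to the neighbors of $u$ other than $a_1$ and $a_2$, and $H\cong G$.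

Now replace the edge $vw_3$ by $vw_4$. The degrees of $w_3$ and $w_4$ become $4$, and $a_1,a_2,u,v$ remain recognizable. The last count now says that $v$ is adjacent to two of the three $w_i$ adjacent to $u$ and to one of the other three, which leaves nine ways to attach $v$ to $G-v$. Counting tells how many vertices of each class are joined to $v$. It tells which ones only when the answer is all or none.
\end{example}

\subsection*{The criterion}

\begin{proposition}\label{prop:criterion}
Let $G$ be a graph whose vertex set $V$ is partitioned into sets $A$, $B$, $W$ with $|W|\ge2$. Let $v\in B$ and $S=(A\cup B)\setminus\{v\}$. Suppose that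
\begin{itemize}
\item[\textup{(C1)}] $|\deg a-\deg u|\ge2$ for all $a\in A$ and $u\in V\setminus\{a\}$;
\item[\textup{(C2)}] $N(b)\cap A\ne N(u)\cap A$ for all $b\in B$ and $u\in(B\cup W)\setminus\{b\}$;
\item[\textup{(C3)}] if $w,w'\in W$ satisfy $N(w)\cap S=N(w')\cap S$, then $v$ is adjacent to both or to neither of $w,w'$.
\end{itemize}
Then $G$ is reconstructible.
\end{proposition}

Example~\ref{ex:ten} is the case $A=\{a_1,a_2\}$, $B=\{u,v\}$. The gap in (C1) is $2$ because vertices of degrees $d$ and $d+1$ may both have degree $d$ in a card.

\begin{proof}
Since $v\in B$ and $|W|\ge2$, we have $n\ge3$. Let $H$ have the same deck as $G$. By Lemma~\ref{lem:degrees}, $\deg_Hx^*=\deg_Gx$ for all $x$, so (C1) holds in $H$ for the set $A^*$.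

\emph{The vertices of $A$ are recognizable: $\varphi_x(a)=a^*$ for $a\in A$ and $x\notin A$.} Let $d=\deg_Ga$. In $G-x$ the vertex $a$ has degree $d-1$ or $d$. In $H$ every vertex other than $a^*$ has degree at least $d+2$ or at most $d-2$, hence degree at least $d+1$ or at most $d-2$ in $H-x^*$. The vertex $\varphi_x(a)$ has degree $d-1$ or $d$ in $H-x^*$, so it is $a^*$.

\emph{The vertices of $B$ are recognizable: $\varphi_x(b)=b^*$ for $x\notin A$ and $b\in B\setminus\{x\}$.} Define the $A$-type of $y\in V\setminus A$ as $N(y)\cap A$, and the $A$-type of $y'\in V(H)\setminus A^*$ as $\{a\in A:a^*\sim y'\}$. For $x\notin A$ the previous step shows that $\varphi_x$ maps $V\setminus(A\cup\{x\})$ bijectively onto $V(H)\setminus(A^*\cup\{x^*\})$ and preserves $A$-types. Lemma~\ref{lem:types} with $X=V\setminus A$ shows that $x^*$ has the $A$-type of $x$ for every $x\notin A$. By (C2) no vertex outside $A$ shares the $A$-type of $b$, so $b^*$ is the only vertex outside $A^*$ with that $A$-type, and $\varphi_x(b)$, which has it, equals $b^*$.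

\emph{The rule followed by $v$ is visible.} Let $x\in W$. Then $\varphi_x(s)=s^*$ for all $s\in A\cup B$. A first consequence is that
\begin{equation}\label{eq:inside}
s\sim s'\iff s^*\sim s'^*\qquad(s,s'\in A\cup B).
\end{equation}
Define the full type of $w\in W$ as $N(w)\cap(A\cup B)$, and the full type of $w'\in W^*$ as $\{s\in A\cup B:s^*\sim w'\}$. Let $\mu_G(\sigma)$ and $\mu_H(\sigma)$ be the numbers of vertices of full type $\sigma$ in $W$ and in $W^*$. The map $\varphi_x$ sends $W\setminus\{x\}$ bijectively onto $W^*\setminus\{x^*\}$ and preserves full types, so Lemma~\ref{lem:types} with $X=W$ gives $\mu_G=\mu_H$. This is where $|W|\ge2$ is needed.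

\emph{Putting $v$ back.} Extend $\varphi_v$ to a bijection $\varphi\colon V\to V(H)$ by $\varphi(v)=v^*$. It preserves adjacency of all pairs that do not contain $v$. Since $v\notin A$, we have $\varphi(s)=s^*$ for $s\in S$; hence $\varphi(W)=W^*$, and by \eqref{eq:inside} $\varphi$ preserves adjacency between $v$ and $S$. Let $w\in W$ and $\rho=N(w)\cap S$. The full type of $\varphi(w)$ is $\rho\cup\{v\}$ if $\varphi(w)\sim v^*$ and $\rho$ otherwise. If $w\sim v$, then by (C3) every $w'\in W$ with $N(w')\cap S=\rho$ is adjacent to $v$, so $\mu_H(\rho)=\mu_G(\rho)=0$ and $\varphi(w)\sim v^*$. If $w\not\sim v$, then by (C3) no such $w'$ is adjacent to $v$, so $\mu_H(\rho\cup\{v\})=\mu_G(\rho\cup\{v\})=0$ and $\varphi(w)\not\sim v^*$. Thus $\varphi$ is an isomorphism from $G$ to $H$.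
\end{proof}

\section{Editing a graph into the criterion}\label{sec:editing}

The criterion has two levels of recognizable vertices because recognition by degrees is expensive. If $k$ vertices start with the same degree $d$ and end with degrees pairwise at least $2$ apart, then the $i$th closest of these degrees to $d$ is at distance at least $i-1$ from it, and since a switch changes two degrees by one, at least $k(k-1)/4$ switches are needed. In Theorem~\ref{thm:main} about $\sqrt{n\log n}$ vertices have to be recognizable, too many for a quadratic cost. Recognition by adjacency to $A$ is cheap: a set $A$ of $k$ vertices has about $k^c/c!$ subsets within $c$ changes of a given one, so $c$ switches per vertex of $B$ suffice once this number is well above $n$.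

For (C3) we use a stronger condition that does not mention $A$, because the pairs between $A$ and $W$ will be edited. Let $B$ and $W$ be disjoint vertex sets and $v\in B$. We say that $v$ is \emph{predictable} (from $B$, on $W$) if
\begin{equation}\label{eq:P}
w,w'\in W,\ \ N(w)\cap(B\setminus\{v\})=N(w')\cap(B\setminus\{v\})\ \Longrightarrow\ (v\sim w\iff v\sim w').
\end{equation}
The \emph{prediction cost} $e(v;B,W)$ is the least number of pairs $vw$ with $w\in W$ that must be switched to make $v$ predictable. Since $S\supseteq B\setminus\{v\}$, condition \eqref{eq:P} implies (C3).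

\begin{proposition}\label{prop:editing}
Let $G$ be a graph on $n$ vertices and let $1\le c\le k$ be integers with
\begin{equation}\label{eq:ball}
\sum_{i=0}^c\binom ki>n(k+1).
\end{equation}
Let the vertex set $V$ be partitioned into sets $A$, $B$, $W$ with $|A|=k$, $|B|=m$, $|W|\ge2$, and let $v\in Z\subseteq B$ with $|Z|\le2$ and $|B\setminus Z|\ge5$. Suppose that $\deg a\ge\deg u$ for all $a\in A$ and $u\in V\setminus(A\cup Z)$. Then
\[
\operatorname{d\mathfrak R}(G)\le 2cm+(c+1)k+3k(k+1)+e(v;B,W)+6 .
\]
\end{proposition}

The set $Z$ holds the vertices whose degrees we do not control. The degree of $v$ changes by up to $e(v;B,W)$ when $v$ is made predictable, and in Section~\ref{sec:twins} a second vertex is chosen before $A$ and may have larger degree than the vertices of $A$.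

The edits made for one condition must not destroy another. Condition \eqref{eq:P} depends only on the $B$--$W$ pairs, (C2) depends only on the $A$--$B$ and $A$--$W$ pairs, and (C1) depends on all pairs. The proof edits four kinds of pairs, each kind in one step, and builds enough slack into the early steps to absorb the later ones.

\begin{proof}
Put $e=e(v;B,W)$, $R=c(m+k)+3k(k+1)$ and $K=R+m+k$. We separate the degrees in $A$ by adding edges from $A$ to $W$, which requires non-neighbors. If some vertex $x$ is nonadjacent to fewer than $K$ other vertices, join it to all of them; the result is reconstructible by Lemma~\ref{lem:degrees}, and the cost is less than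
\[
K=(c+1)m+(c+1)k+3k(k+1)\le2cm+(c+1)k+3k(k+1),
\]
because $c+1\le2c$. So assume that every vertex is nonadjacent to at least $K$ other vertices.

\emph{Step 1: $A$--$B$ pairs, for \textup{(C2)}.} Each $b\in B$ receives a new $A$-type $\tau_b$. The next step will change the $A$-type of each $w\in W$ by at most one element, so we keep $\tau_b$ at distance at least $2$ from the present $A$-types in $W$. Going through $B$ in some order, choose $\tau_b\subseteq A$ such that
\begin{itemize}
\item[(i)] $|\tau_b\triangle(N(b)\cap A)|\le c$;
\item[(ii)] $|\tau_b\triangle(N(w)\cap A)|\ge2$ for all $w\in W$;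
\item[(iii)] $\tau_b\ne\tau_{b'}$ for all earlier $b'$.
\end{itemize}
Exactly $\sum_{i\le c}\binom ki$ sets satisfy (i). Each $w$ excludes $k+1$ sets in (ii), and (iii) excludes fewer than $m$ sets, so at most $|W|(k+1)+m\le n(k+1)$ sets are excluded. By \eqref{eq:ball} a choice exists. Switch $A$--$B$ pairs so that $N(b)\cap A=\tau_b$ for all $b\in B$. This costs at most $cm$ switches and gives a graph $G_1$.

\emph{Step 2: $A$--$W$ pairs, to spread the degrees in $A$.} Let $d=\max\{\deg_Gu:u\in V\setminus(A\cup Z)\}$. In $G_1$ the vertices of $W$ have degree at most $d$ and those of $B\setminus Z$ have degree at most $d+c$. We lift the degrees in $A$ above $d+c$ in steps of at least $6$; the reason for the value $6$ appears in Step~4. Number $A=\{a_1,\dots,a_k\}$ so that $\deg_{G_1}a_1\ge\dots\ge\deg_{G_1}a_k$, and put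
\[
D_j=\max\{\deg_{G_1}a_j,\ d+c\}+6(k+1-j),\qquad r_j=D_j-\deg_{G_1}a_j>0 .
\]
The maximum is nonincreasing in $j$, so
\begin{equation}\label{eq:gaps}
D_j-D_{j+1}\ge6\quad(1\le j<k),\qquad D_k\ge d+c+6 .
\end{equation}
The degree hypothesis on $A$ keeps the numbers $r_j$ small. It gives $\deg_Ga_j\ge d$, so if $\ell_j$ pairs at $a_j$ were switched in Step~1, then $\deg_{G_1}a_j\ge d-\ell_j$ and $\max\{\deg_{G_1}a_j,d+c\}-\deg_{G_1}a_j\le c+\ell_j$. Since $\sum_j\ell_j\le cm$ and $\sum_{j=1}^k6(k+1-j)=3k(k+1)$,
\[
\sum_{j=1}^kr_j\le ck+cm+3k(k+1)=R .
\]
For $j=1,\dots,k$ in turn, join $a_j$ to $r_j$ of its non-neighbors in $W$, using only vertices not used for $a_1,\dots,a_{j-1}$. There are enough of them. In $G$ the vertex $a_j$ has at least $K$ non-neighbors, of which at most $k-1$ lie in $A$ and at most $m$ in $B$, so at least $R+1$ lie in $W$; no pair between $a_j$ and $W$ has been switched yet; and at most $r_1+\dots+r_{j-1}\le R-r_j$ vertices have been used. This costs at most $R$ switches and gives a graph $G_2$ with $\deg_{G_2}a_j=D_j$, in which each $w\in W$ has gained at most one edge. The $A$-type of $w$ has changed by at most one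 element, so by (ii) it differs from every $\tau_b$. Together with (iii), this is (C2). The remaining steps switch no pair that meets $A$, so (C2) and the degrees $D_j$ persist.

\emph{Step 3: pairs $vw$, for \textup{(C3)}.} No $B$--$W$ pair has been switched, so the prediction cost of $v$ is still $e$. Switch $e$ pairs $vw$ with $w\in W$ so that \eqref{eq:P}, and with it (C3), holds. In the resulting graph $G_3$ the vertices of $W$ have degree at most $d+2$, one more for each of Steps 2 and 3. Since $v\in Z$, the vertices of $B\setminus Z$ still have degree at most $d+c$.

\emph{Step 4: $B$--$B$ pairs, to move the degrees in $Z$.} The degree of a vertex $z\in Z$ may be within $1$ of some $D_j$. Pairs inside $B$ affect neither (C2) nor \eqref{eq:P}, so we use them for the correction. Treat the elements $z$ of $Z$ one after the other. If $|\deg z-D_j|\ge2$ for all $j$, do nothing. Otherwise $|\deg z-D_j|\le1$ for some $j$. Among five vertices of $B\setminus Z$ there are three that are all adjacent to $z$ or all nonadjacent to $z$; switch the three pairs they form with $z$. We cannot choose the direction, but $\deg z$ changes by exactly $3$, so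 afterwards $2\le|\deg z-D_j|\le4$. For $i\ne j$, \eqref{eq:gaps} gives $|\deg z-D_i|\ge6-4=2$. The degree of the other element of $Z$, if there is one, does not change, and each vertex of $B\setminus Z$ gains at most one edge for each $z$. This costs at most $6$ switches and gives a graph $G_4$.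

We check (C1) in $G_4$ for $a=a_j$, whose degree is $D_j\ge d+c+6$. Another vertex of $A$ has degree at distance at least $6$ from $D_j$ by \eqref{eq:gaps}; a vertex of $W$ has degree at most $d+2$; a vertex of $B\setminus Z$ has degree at most $d+c+2$; and a vertex of $Z$ has degree at distance at least $2$ from $D_j$. So (C1), (C2), (C3) hold, and $G_4$ is reconstructible by Proposition~\ref{prop:criterion}. The number of switches is at most $cm+R+e+6=2cm+ck+3k(k+1)+e+6$.
\end{proof}

\section{A nearly predictable vertex}\label{sec:entropy}

It remains to find $B$ and $v$ with small prediction cost. Call two vertices of $W$ equivalent if they have the same neighbors in $B\setminus\{v\}$. Switching pairs $vw$ does not change the equivalence classes, and \eqref{eq:P} asks that $v$ be adjacent to all or none of each class. The cheapest way is to follow the majority, so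
\begin{equation}\label{eq:majority}
e(v;B,W)=\sum_{Q}\min\bigl(|Q\cap N(v)|,\ |Q\setminus N(v)|\bigr),
\end{equation}
the sum running over the classes $Q$. For a given $v$ this can be as large as $|W|/2$. But a vertex of $W$ is described by $\log|W|$ bits, so when $|B|$ is much larger than $\log|W|$ the adjacencies to the vertices of $B$ cannot all carry new information. Entropy makes this quantitative.

For a random variable $X$ with finitely many values, $\mathrm H(X)=\sum_x\Pr(X=x)\log\bigl(1/\Pr(X=x)\bigr)$, summed over values of positive probability, and $\mathrm H(X\mid Y)=\sum_y\Pr(Y=y)\,\mathrm H(X\mid Y=y)$, where $\mathrm H(X\mid Y=y)$ is the entropy of the conditional distribution of $X$. We use four standard facts.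
\begin{itemize}
\item[(E1)] If $X$ takes at most $M$ values, then $\mathrm H(X)\le\log M$.
\item[(E2)] $\mathrm H(X_1,\dots,X_m)=\sum_{i=1}^m\mathrm H(X_i\mid X_1,\dots,X_{i-1})$.
\item[(E3)] $\mathrm H(X\mid Y,Y')\le\mathrm H(X\mid Y)$.
\item[(E4)] The entropy $h(p)$ of a $\{0,1\}$-valued variable that equals $1$ with probability $p$ is a concave function of $p$ with $h(p)=h(1-p)$, $h(0)=0$ and $h(\frac12)=1$.
\end{itemize}
By concavity, $h(p)\ge(1-2p)h(0)+2p\,h(\frac12)=2p$ for $0\le p\le\frac12$, and by symmetry $h(p)\ge2\min(p,1-p)$ for all $p\in[0,1]$.

\begin{lemma}\label{lem:entropy}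
Let $B$ and $W$ be disjoint nonempty sets of vertices of a graph, with $|B|=m$. Then some $v\in B$ satisfies
\[
e(v;B,W)\le\frac{|W|\log|W|}{2m}.
\]
\end{lemma}

\begin{proof}
Let $w$ be a uniformly random vertex of $W$, let $B=\{b_1,\dots,b_m\}$, and let $X_i$ be $1$ if $b_i\sim w$ and $0$ otherwise. The vector $(X_1,\dots,X_m)$ is a function of $w$, so it takes at most $|W|$ values. By (E1) and (E2) there is an $i$ with $\mathrm H(X_i\mid X_1,\dots,X_{i-1})\le\frac1m\log|W|$. Let $v=b_i$ and $Y=(X_j)_{j\ne i}$. By (E3), $\mathrm H(X_i\mid Y)\le\frac1m\log|W|$. The values of $Y$ correspond to the classes $Q$ in \eqref{eq:majority}: $w$ lies in $Q$ with probability $|Q|/|W|$, and given this, $X_i=1$ with probability $p_Q=|Q\cap N(v)|/|Q|$. Therefore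
\[
e(v;B,W)=\sum_Q|Q|\min(p_Q,1-p_Q)\le\frac{|W|}2\sum_Q\frac{|Q|}{|W|}\,h(p_Q)=\frac{|W|}2\,\mathrm H(X_i\mid Y)\le\frac{|W|\log|W|}{2m}.\qedhere
\]
\end{proof}

If $|W|=2^m$ and each subset of $B$ is $N(w)\cap B$ for exactly one $w$, then for every $v$ each class consists of one neighbor and one non-neighbor of $v$, so $e(v;B,W)=|W|/2$ and the lemma holds with equality. The lemma gains over the bound $|W|/2$ as soon as $m>\log|W|$.

Propositions~\ref{prop:criterion} and~\ref{prop:editing} and Lemma~\ref{lem:entropy} give a total cost of $2cm+n\log n/(2m)+O(k^2)$. For fixed $c$ the first two terms are equal when $m=\sqrt{n\log n/(4c)}$, and their sum is then $2\sqrt{c\,n\log n}$. So $c$ should be a constant and $k^2$ should be of lower order, while \eqref{eq:ball} requires $k$ to be a power of $n$. The values $k\approx n^{1/4}$ and $c=6$ meet these demands.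

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Let $c=6$, $k=\lceil n^{1/4}\rceil$ and $m=\lceil\sqrt{n\log n/24}\,\rceil$. For large $n$ we have $k\ge6$, $m\ge6$ and $n-k-m\ge2$. Also $\binom k6$ is a polynomial in $k$ of degree $6$ with positive leading coefficient, so for large $n$ it exceeds $k^4(k+1)\ge n(k+1)$, and \eqref{eq:ball} holds.

Let $G$ be a graph on $n$ vertices. Let $A$ consist of $k$ vertices of largest degree, let $B$ be any set of $m$ vertices outside $A$, and let $W$ be the set of remaining vertices. Take $v\in B$ from Lemma~\ref{lem:entropy} and put $Z=\{v\}$. Then $|B\setminus Z|\ge5$, $|W|\ge2$, every vertex of $A$ has degree at least that of every vertex outside $A$, and $e(v;B,W)\le n\log n/(2m)$. Proposition~\ref{prop:editing} gives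
\[
\operatorname{d\mathfrak R}(G)\le12m+\frac{n\log n}{2m}+7k+3k(k+1)+6 .
\]
Here $12m\le12\sqrt{n\log n/24}+12=\sqrt6\sqrt{n\log n}+12$, and $n\log n/(2m)\le\frac12\sqrt{24\,n\log n}=\sqrt6\sqrt{n\log n}$, and the remaining terms are $O(k^2)=O(\sqrt n)$, uniformly in $G$. The sum is $(2\sqrt6+o(1))\sqrt{n\log n}$.
\end{proof}

\section{Graphs close to twins and graphs far from twins}\label{sec:twins}

In the proof of Theorem~\ref{thm:main} the set $B$ was arbitrary. Two choices of $B$ that depend on the graph can do better. If $u$ and $v$ are distinguished by only $D$ vertices, then $v$ can be predicted from $u$ alone at cost $D$, as in Example~\ref{ex:ten}, and $B$ has bounded size. If every two vertices are distinguished by many others, then a small random set $B$ gives all vertices of $W$ different neighborhoods, every class in \eqref{eq:majority} is a single vertex, and the prediction cost is $0$. When $m$ is small the term of order $k^2$ matters, so we take $k$ as small as \eqref{eq:ball} permits up to a constant factor, which means $c=k$ and $k$ logarithmic in $n$.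

\begin{proof}[Proof of Theorem~\ref{thm:twins}]
Let $c=k=\lceil2\log n\rceil$ and choose $n_0$ so that $k+8\le n/2$ for all $n\ge n_0$. Note that $D\le n-2$, so $n/D\ge1$ when $D\ge1$. For $3\le n<n_0$ we have $\operatorname{d\mathfrak R}(G)\le n-1<n_0\log^2n$, and both bounds hold for any $C\ge n_0$. Let $n\ge n_0$. Then $\sum_{i=0}^k\binom ki=2^k\ge n^2>n(k+1)$, which is \eqref{eq:ball}, and the bound of Proposition~\ref{prop:editing} becomes
\begin{equation}\label{eq:logbound}
\operatorname{d\mathfrak R}(G)\le2km+4k(k+1)+e(v;B,W)+6 .
\end{equation}

(a) Let $u\ne v$ be distinguished by exactly $D$ vertices and put $Z=\{u,v\}$. Let $A$ consist of $k$ vertices of largest degree in $V\setminus Z$, let $B$ consist of $u$, $v$ and five further vertices outside $A$, and let $W$ be the rest. Then $m=7$ and $|W|=n-k-7\ge2$. Switch $vw$ for each $w\in W$ that distinguishes $u$ and $v$. Afterwards $v\sim w$ if and only if $u\sim w$, for every $w\in W$, and \eqref{eq:P} holds because $u\in B\setminus\{v\}$. So $e(v;B,W)\le D$, and \eqref{eq:logbound} gives $\operatorname{d\mathfrak R}(G)\le D+14k+4k(k+1)+6=D+O(\log^2n)$.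

(b) If $1\le D\le4k$, then (a) gives $\operatorname{d\mathfrak R}(G)=O(\log^2n)$, which suffices since $n/D\ge1$. Let $D>4k$. Let $A$ consist of $k$ vertices of largest degree, let $U=V\setminus A$, fix $v\in U$, and put $q=\lceil\frac{4n}D\ln n\rceil$.

Suppose first that $q+k+8>n$. Then $\frac{4n}D\ln n>q-1\ge n-k-8\ge n/2$, so $\operatorname{d\mathfrak R}(G)\le n-1<8\frac nD\ln n\le8\frac nD\log^2n$.

Suppose now that $q+k+8\le n$. Two distinct vertices $x,y\in U$ are distinguished by at least $D$ vertices, of which at most $k+1$ lie in $A\cup\{v\}$. As $D\ge4k+1\ge2k+2$, at least $D-k-1\ge D/2$ vertices of $U\setminus\{v\}$ distinguish $x$ and $y$. Choose $q$ vertices of $U\setminus\{v\}$ independently and uniformly at random. Each distinguishes $x$ and $y$ with probability at least $D/(2n)$, so the probability that none does is at most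
\[
\Bigl(1-\frac D{2n}\Bigr)^q\le\exp\Bigl(-\frac{qD}{2n}\Bigr)\le\exp(-2\ln n)=n^{-2}.
\]
There are fewer than $n^2/2$ pairs $\{x,y\}$, so with probability more than $\frac12$ every pair is distinguished. Hence there is a set $B'\subseteq U\setminus\{v\}$ of at most $q$ vertices such that every two vertices of $U$ are distinguished by a vertex of $B'$. Let $B$ be $B'\cup\{v\}$, enlarged if necessary by at most five vertices of $U$ so that $|B|\ge6$; let $Z=\{v\}$ and $W=U\setminus B$. Then $m\le q+6$ and $|W|\ge n-k-q-6\ge2$. Distinct vertices $w,w'\in W$ have different neighborhoods in $B'\subseteq B\setminus\{v\}$, so \eqref{eq:P} holds with no switch and $e(v;B,W)=0$. Since $m\le\frac{4n}D\ln n+7=O(\frac nD\log n)$ and $k=O(\log n)$, \eqref{eq:logbound} gives $\operatorname{d\mathfrak R}(G)=O(\frac nD\log^2n)$.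

The two special cases are (a) with $D=0$ and (b) with $n/D\le1/\delta$.
\end{proof}

\begin{remark}
Theorem~\ref{thm:twins} alone gives $\operatorname{d\mathfrak R}(G)=O(\sqrt n\log n)$ for all graphs: use (a) if $D\le\sqrt n\log n$ and (b) otherwise. This is weaker than Theorem~\ref{thm:main} by a factor of order $\sqrt{\log n}$. It also locates the graphs for which our bounds are weakest. If $\operatorname{d\mathfrak R}(G)\ge\sqrt n/\log^\alpha n$ for a fixed $\alpha\ge0$ and $n$ is large, then (a) gives $D\ge\sqrt n/\log^\alpha n-C\log^2n\ge1$, and (b) gives $D\le C\sqrt n\log^{\alpha+2}n$. So $\operatorname{d\mathfrak R}(G)$ can be of order $\sqrt n$ up to polylogarithmic factors only if $D(G)$ is of order $\sqrt n$ up to polylogarithmic factors.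
\end{remark}

\begin{thebibliography}{1}

\bibitem{ACHT}
Julian Asilis, Xi Chen, Dutch Hansen, Shang-Hua Teng,
\emph{Semi-Random Graphs, Robust Asymmetry, and Reconstruction},
arXiv:2509.21516 (2025).

\end{thebibliography}
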